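\title{Trees of maximum degree three versus wheels of odd order}

\begin{abstract}
Let $W_m$ be the wheel with rim $C_m$, where $m$ is even. Every tree $T$ on $n\ge 2$ vertices satisfies $R(T,W_m)\ge 2n-1$, and it has been conjectured that equality holds whenever $n>m\ge 4$ and $\Delta(T)\le n-m+2$. We disprove this. For every even $m\ge 12$ there is a tree of maximum degree $3$ on $n=m+1$ vertices with $R(T,W_m)\ge 2n$, and among trees of maximum degree $3$ the excess of $R(T,W_m)$ over $2n-1$ can grow like $\log n$. The obstruction is arithmetic: these trees cannot be split into two independent sets of nearly equal size by deleting a few vertices. We also show that for $n=m+1$ the construction cannot start before $m=12$ and cannot give more than a logarithmic excess.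
\end{abstract}

\section{Trees versus wheels}\label{sec:intro}

All graphs are finite, undirected and simple. We write $G\subseteq H$ if $H$ has a subgraph isomorphic to $G$. The \emph{Ramsey number} $R(G,H)$ is the smallest positive integer $N$ such that every graph $F$ on $N$ vertices satisfies $G\subseteq F$ or $H\subseteq\overline F$, where $\overline F$ is the complement of $F$. A graph $F$ on $N$ vertices with $G\not\subseteq F$ and $H\not\subseteq\overline F$ proves $R(G,H)>N$, since its induced subgraphs rule out all smaller orders as well. The \emph{wheel} $W_m$ has $m+1$ vertices: a cycle $C_m$, the \emph{rim}, and a \emph{hub} adjacent to every vertex of the rim. Thus a graph contains $W_m$ exactly when the neighborhood of some vertex contains $C_m$. We write $\Delta(T)$ for the maximum degree of $T$, $E_r$ for the edgeless graph on $r$ vertices, $K_{p,q,r}$ for the complete tripartite graph with parts of sizes $p,q,r$, $G\cup H$ for the disjoint union, $kG$ for $k$ disjoint copies of $G$, and $G\vee H$ for the join, obtained from $G\cup H$ by adding all edges between $G$ and $H$.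

Let $T$ be a tree on $n\ge2$ vertices. The graph $2K_{n-1}$ does not contain $T$, because $T$ is connected and both components are too small. Its complement is bipartite, while $W_m$ contains a triangle. This gives the Chv\'atal--Harary bound
\[
R(T,W_m)\ge 2n-1 .
\]
For odd $m$ the wheel has chromatic number $4$, and $3K_{n-1}$ gives $3n-2$ in the same way. For even $m$ the chromatic number is $3$, and the question is when $2n-1$ is the true value.

It is not always the true value. Take $m=4$, the star $T=K_{1,5}$ on $n=6$ vertices, and $F=K_{2,2,2}\cup K_5$. This graph is $4$-regular, so it does not contain $K_{1,5}$. In $\overline F=3K_2\vee E_5$ the neighborhood of a vertex of $E_5$ induces $3K_2$, and the neighborhood of any other vertex induces a star; neither contains a cycle. Hence $R(K_{1,5},W_4)\ge 12>2n-1$. The star fails to embed because of its large degree, and one would guess that a tree of small degree, being easy to embed, attains $2n-1$. The following conjecture, posed in \cite{HB}, makes this guess precise.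

\begin{quote}
\textbf{Conjecture.} Let $m$ be even and $n>m\ge4$. Every tree $T$ on $n$ vertices with $\Delta(T)\le n-m+2$ satisfies $R(T,W_m)=2n-1$.
\end{quote}

The star above has $\Delta=5$ and $n-m+2=4$, so it lies just outside the hypothesis. Trees of maximum degree at most $3$ satisfy the hypothesis for every $n>m$, and for $n=m+1$ they are the only trees that do. Such trees already refute the conjecture.

\begin{theorem}\label{thm:first}
For every even $m\ge12$ there is a tree $T$ on $n=m+1$ vertices with $\Delta(T)=3=n-m+2$ and $R(T,W_m)\ge 2n$.
\end{theorem}

The first case is a tree on $13$ vertices with $R(T,W_{12})\ge 26>25$. For large $n$ the conjecture fails in a wider range and by a wider margin.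

\begin{theorem}\label{thm:second}
Let $t\ge1$ and $n\ge 3^{10t+2}$ be integers. There is a tree $T$ on $n$ vertices with $\Delta(T)=3$ such that for all even $m$ with $m<n\le m+t$,
\[
R(T,W_m)\ \ge\ m+n+t\ \ge\ 2n .
\]
\end{theorem}

\begin{corollary}\label{cor:range}
Put $\tau(n)=\lfloor(\log_3 n-2)/10\rfloor$. The conjecture fails for every even $m$ and every $n$ with $m<n\le m+\tau(n)$. If moreover $n=m+1$, there is a tree $T$ on $n$ vertices with $\Delta(T)=3$ and $R(T,W_m)\ge(2n-1)+\tau(n)$. In particular $R(T,W_m)-(2n-1)$ is unbounded under the hypothesis of the conjecture.
\end{corollary}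

\begin{proof}
Let $t=\tau(n)$. Then $t\ge n-m\ge1$, and $10t+2\le\log_3n$ gives $n\ge3^{10t+2}$, so Theorem~\ref{thm:second} applies. For $n=m+1$ we have $m+n+t=2n-1+t$.
\end{proof}

Both theorems use the graphs $K_{m/2,m/2,t}\cup K_{n-1}$, which generalize the graph used for the star; they work as soon as $T\not\subseteq K_{m/2,m/2,t}$ (Section~\ref{sec:construction}). For $n=m+1$ the reach of this construction is described by the next result.

\begin{proposition}\label{prop:limits}
Let $m\ge4$ be even, $n=m+1$, and let $T$ be a tree on $n$ vertices with $\Delta(T)\le3$.
\begin{itemize}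
\item[(a)] If $m\le10$, then $T\subseteq K_{m/2,m/2,1}$.
\item[(b)] If $t\ge\lfloor\log_2n\rfloor+3$, then $T\subseteq K_{m/2,m/2,t}$.
\end{itemize}
\end{proposition}

By (a), $m=12$ is the first case in which the construction works at $n=m+1$ with $t=1$. By (b), the logarithmic order of the excess in Corollary~\ref{cor:range} is best possible for this construction when $n=m+1$. We make no claim about the conjecture for $m\in\{4,6,8,10\}$ or for $n$ much larger than $m$.

\section{A graph whose complement has no wheel}\label{sec:construction}

We keep one component $K_{n-1}$ of the graph $2K_{n-1}$ and replace the other by a larger graph that still avoids $T$. In the complement, $K_{n-1}$ becomes a large independent set joined to everything else, and a rim can take every second vertex from it. A hub in the new component must therefore have fewer than $m/2$ neighbors in the complement within that component. Cliques of size at most $m/2$ in the complement achieve this.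

\begin{lemma}\label{lem:construction}
Let $m\ge4$ be even, $1\le t\le m/2$, and let $T$ be a tree on $n\ge2$ vertices with $T\not\subseteq K_{m/2,m/2,t}$. Then $R(T,W_m)\ge m+n+t$.
\end{lemma}

\begin{proof}
Let $F=K_{m/2,m/2,t}\cup K_{n-1}$, a graph on $m+n+t-1$ vertices. The tree $T$ is connected, it has more vertices than $K_{n-1}$, and it is not contained in the other component. So $T\not\subseteq F$.

We have $\overline F=(2K_{m/2}\cup K_t)\vee E_{n-1}$. Let $U$ be the vertex set of $2K_{m/2}\cup K_t$ and $I$ that of $E_{n-1}$, and suppose that $\overline F$ contains $W_m$ with hub $z$ and rim $C$. If $z\in I$, the neighborhood of $z$ is $U$, so $C$ lies in $2K_{m/2}\cup K_t$. The components of this graph have at most $m/2<m$ vertices, a contradiction. If $z\in U$, the neighborhood of $z$ consists of $I$ and the other vertices of the clique of $z$, of which there are at most $m/2-1$ because $t\le m/2$. No two consecutive vertices of $C$ lie in the independent set $I$, so at most $m/2$ of the $m$ vertices of $C$ lie in $I$. The remaining $m/2$ or more would lie in the clique of $z$, again a contradiction.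
\end{proof}

The size $m/2$ cannot be increased when $n>m$: in a clique of size $m/2+1$ take one vertex as hub and let the rim alternate between the other $m/2$ vertices and $I$.

The bound $m+n+t$ exceeds $2n-1$ exactly when $t\ge n-m$, that is, when $K_{m/2,m/2,t}$ has at least $n$ vertices. (Since $t\le m/2$, this requires $n\le 3m/2$.) So the tree must fail to embed although there is room for it. Large degree is one possible reason: $K_{m/2,m/2,t}$ has maximum degree $m$, and the star of Section~\ref{sec:intro} is the case $m=4$, $t=2$, $\Delta(T)=m+1$. We need a reason that survives when $\Delta(T)=3$.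

\section{Embeddings as signed sums}\label{sec:signs}

A graph is contained in $K_{p,q,r}$ exactly when its vertex set can be partitioned into independent sets $X,Y,Z$ with $|X|\le p$, $|Y|\le q$, $|Z|\le r$. For $K_{m/2,m/2,t}$ and $n>m$ with $t$ small, this means deleting a small independent set $Z$ from $T$ and $2$-coloring the remaining forest with classes of nearly equal size. A connected bipartite graph has a unique bipartition, so the only freedom in coloring $T-Z$ is one binary choice per component: keep the two colors of $T$ or swap them. We record these choices by signs.

Fix a tree $T$ with bipartition $(A,B)$. Define the \emph{weight} $w(v)=+1$ for $v\in B$ and $w(v)=-1$ for $v\in A$, and put $w(Q)=\sum_{v\in Q}w(v)$ for a vertex set or subgraph $Q$. Thus $w(Q)=|Q\cap B|-|Q\cap A|$ measures how unbalanced $Q$ is. Vertices of a path alternate between $A$ and $B$, so a path has weight $0$ if its order is even and $\pm1$ if its order is odd.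

\begin{lemma}\label{lem:signs}
Let $T$ be a tree on $n$ vertices with bipartition $(A,B)$.
\begin{itemize}
\item[(a)] Let $(X,Y,Z)$ be a partition of $V(T)$ into independent sets. Define $\varphi=0$ on $Z$, $\varphi=+1$ on $(X\cap B)\cup(Y\cap A)$, and $\varphi=-1$ on $(X\cap A)\cup(Y\cap B)$. Then $\varphi$ is constant on each connected subgraph of $T-Z$, and
\begin{equation}\label{eq:difference}
|X|-|Y|=\sum_{v}\varphi(v)w(v).
\end{equation}
\item[(b)] Let $n=m+1$ with $m$ even. Then $T\subseteq K_{m/2,m/2,1}$ if and only if there are a vertex $v$ and signs $\varepsilon_H\in\{\pm1\}$ with $\sum_H\varepsilon_Hw(H)=0$, where $H$ runs over the components of $T-v$.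
\end{itemize}
\end{lemma}

\begin{proof}
(a) An edge of $T-Z$ joins $A$ to $B$ and $X$ to $Y$. So it joins $X\cap B$ to $Y\cap A$, where $\varphi=+1$ at both ends, or $X\cap A$ to $Y\cap B$, where $\varphi=-1$ at both ends. The product $\varphi w$ equals $+1$ on $X\cap B$ and on $X\cap A$, and $-1$ on $Y\cap A$ and on $Y\cap B$, which gives \eqref{eq:difference}.

(b) Both graphs have $m+1$ vertices, so an embedding is a partition into independent sets with $|X|=|Y|=m/2$ and $Z=\{v\}$. By (a), the values $\varepsilon_H$ of $\varphi$ on the components satisfy $\sum_H\varepsilon_Hw(H)=|X|-|Y|=0$. Conversely, given $v$ and the signs, let $X$ consist of the vertices of $B$ in components with sign $+1$ and the vertices of $A$ in components with sign $-1$, and let $Y$ be the rest of $T-v$. Each edge of $T-v$ lies in one component and so joins $X$ to $Y$. For this partition $\varphi=\varepsilon_H$ on $H$, so $|X|-|Y|=0$ by \eqref{eq:difference}, and $|X|+|Y|=m$.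
\end{proof}

Call a vertex $v$ \emph{balancing} if signs as in (b) exist. For $n=m+1$ and $t=1$ we are looking for trees of maximum degree $3$ with no balancing vertex.

\section{One deleted vertex}\label{sec:one}

We first find out which trees do have a balancing vertex. This proves Proposition~\ref{prop:limits}(a) and shows where to look for a counterexample.

\begin{proof}[Proof of Proposition~\ref{prop:limits}(a)]
Name the classes so that $|A|\le|B|$ and let $d=w(T)=|B|-|A|$. Since $n$ is odd, $d$ is odd and $d\ge1$. We show that $T$ has a balancing vertex if $d\le3$, and that $d\ge5$ forces $n\ge13$. Since $m\le10$ means $n\le11$, Lemma~\ref{lem:signs}(b) then finishes the proof.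

If $d=1$, every $v\in B$ is balancing: with all signs $+1$ the sum is $w(T)-w(v)=0$.

Let $d=3$. Deleting $y\in B$ leaves total weight $2$, so $y$ is balancing if some component of $T-y$ has weight $1$: the others then have total weight $1$, and we give that component the sign $-1$ and the others $+1$. For an edge $e=xy$ with $x\in A$, $y\in B$, let $f(e)$ be the weight of the component of $T-e$ that contains $x$. This is also a component of $T-y$, so it suffices to find $e$ with $f(e)=1$. Suppose there is none. Orient $e$ toward $x$ if $f(e)\ge2$ and toward $y$ if $f(e)\le0$. The out-degrees sum to $n-1<n$, so some vertex $s$ has all its edges oriented toward it. If $s\in A$, the components of $T-s$ are the sides of weight $3-f(e)\le1$ of the edges $e$ at $s$. There are at most three of them, as $\Delta(T)\le 3$, so their total weight is at most $3$; but it equals $w(T)-w(s)=4$. If $s\in B$, the components of $T-s$ have weights $f(e)\le0$, but their total weight is $w(T)-w(s)=2$. Both cases are contradictory.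

Let $d\ge5$. Every edge has exactly one end in $A$, so $n-1=\sum_{v\in A}\deg v\le3|A|$. Together with $n=2|A|+d\ge2|A|+5$ this gives $|A|\ge4$ and $n\ge13$.
\end{proof}

So a tree of maximum degree $3$ without a balancing vertex has $d\ge5$, and if it has $13$ vertices then $|A|=4$, $|B|=9$, and all four vertices of $A$ have degree $3$. A symmetric tree of this kind works, and a pendant path of even order extends it to all larger odd $n$ without changing the weights.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.8,
 A/.style={circle,draw,fill=black,inner sep=1.8pt},
 B/.style={circle,draw,fill=white,inner sep=1.8pt}]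
\node[A,label=above:{$c$}] (c) at (0,0) {};
\foreach \i/\x in {1/-3,2/0,3/3} {
 \node[B,label=below right:{$b_{\i}$}] (b\i) at (\x,-1) {};
 \node[A,label=right:{$a_{\i}$}] (a\i) at (\x,-2) {};
 \node[B,label=below:{$x_{\i}$}] (x\i) at (\x-0.6,-3) {};
 \node[B,label=below:{$y_{\i}$}] (y\i) at (\x+0.6,-3) {};
 \draw (c)--(b\i)--(a\i)--(x\i);
 \draw (a\i)--(y\i);
}
\node[A,label=below:{$p_1$}] (p1) at (-4.8,-3) {};
\node[B,label=below:{$p_2$}] (p2) at (-6,-3) {};
\node[B,label=below:{$p_r$}] (pr) at (-7.6,-3) {};
\draw (x1)--(p1)--(p2);
\draw[dashed] (p2)--(pr);
\end{tikzpicture}
\caption{A tree of maximum degree $3$ on $13+r$ vertices, $r$ even, that has no balancing vertex. Black vertices form the class $A$ (weight $-1$), white vertices the class $B$ (weight $+1$); the total weight is $5$.}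
\label{fig:thirteen}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:first}]
Let $r=m-12$, an even integer, $r\ge 0$. The tree $T$ (Figure~\ref{fig:thirteen}) has a vertex $c$ adjacent to $b_1,b_2,b_3$; each $b_i$ is adjacent to $a_i$; each $a_i$ is adjacent to two further vertices $x_i,y_i$; and if $r>0$, a path $p_1p_2\cdots p_r$ is attached by the edge $x_1p_1$. Then $n=13+r=m+1$ and $\Delta(T)=3$. Let $A$ be the class that contains $c,a_1,a_2,a_3$. The path has weight $0$, so $w(T)=9-4=5$, and the components of $T-v$ have total weight $5-w(v)$.

We show that no vertex $v$ is balancing. If $v\notin\{x_1,p_1,\dots,p_r\}$, the path stays in the component of $x_1$ and does not affect its weight.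
\begin{itemize}
\item $v=c$. Each of the three components has weight $w(\{b_i,a_i,x_i,y_i\})=2$. A sum $\pm2\pm2\pm2$ is an odd multiple of $2$.
\item $v=b_i$. The total is $4$, the component of $a_i$ has weight $-1+2=1$, and the other has weight $3$.
\item $v=a_i$. The total is $6$, the components of $x_i$ and $y_i$ have weight $1$ each, and the third has weight $4$.
\item $v\in\{y_1,y_2,y_3,x_2,x_3\}$. There is one component, of weight $4$.
\item $v\in\{x_1,p_1,\dots,p_r\}$. There is the component of $c$ and possibly a tail of the path, whose weight lies in $\{-1,0,1\}$. The total is at least $4$, so the component of $c$ has weight at least $3$.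
\end{itemize}
In the first case the signed sum is nonzero by parity. In the other four, the weight of the component of $c$ exceeds the sum of the absolute values of the other weights, so the signed sum is nonzero as well. By Lemma~\ref{lem:signs}(b), $T\not\subseteq K_{m/2,m/2,1}$, and Lemma~\ref{lem:construction} with $t=1$ gives $R(T,W_m)\ge m+n+1=2n$.
\end{proof}

\section{Many deleted vertices}\label{sec:many}

Two mechanisms prevented cancellation in the last proof. A deletion at the center left an odd number of equal weights, and a deletion away from the center cut off too little weight. Two deletions defeat both at once: for $m=12$, removing $c$ and $x_1$ leaves components of weights $1,2,2$, the signed sum $1+2-2=1$ gives classes of sizes $6$ and $5$, and so that tree is contained in $K_{6,6,2}$. To resist $t$ deletions we repeat the structure ``three equal branches'' on many scales. A deleted vertex can disturb only the few scales near its own, and at an undisturbed scale $j$ the signed sum is close to an odd multiple of $3^j$, hence far from $0$.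

\subsection*{The trees $M_k$}
We want to join three copies of a rooted tree, with roots in $B$, into a tree of the same kind and of three times the weight. The roots must hang from vertices of $A$. A vertex of degree $3$ has only two children, so two vertices $a,a'\in A$ are needed; a vertex $b\in B$ connects them, and a new root $\rho\in B$ brings the weight of the added vertices to $0$.

Let $M_0$ be a single vertex in $B$, its root. For $k\ge1$, the tree $M_k$ consists of a path $\rho\,a\,b\,a'$, the \emph{gadget}, and three disjoint copies of $M_{k-1}$; the vertex $a$ is joined to the root of the first copy and $a'$ to the roots of the other two (Figure~\ref{fig:gadget}). The root of $M_k$ is $\rho$, and $\rho,b\in B$, $a,a'\in A$.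

\begin{figure}[ht]
\centering
\begin{tikzpicture}[
 A/.style={circle,draw,fill=black,inner sep=1.8pt},
 B/.style={circle,draw,fill=white,inner sep=1.8pt}]
\node[B,label=above:{$\rho$}] (r) at (0,0) {};
\node[A,label=above:{$a$}] (a) at (1.5,0) {};
\node[B,label=above:{$b$}] (b) at (3,0) {};
\node[A,label=above:{$a'$}] (c) at (4.5,0) {};
\draw (r)--(a)--(b)--(c);
\foreach \x/\p in {1.5/a,3.6/c,5.4/c} {
 \draw (\p)--(\x,-1)--(\x-0.8,-2.2)--(\x+0.8,-2.2)--(\x,-1);
 \node[B] at (\x,-1) {};
 \node at (\x,-1.95) {\small $M_{k-1}$};
}
\end{tikzpicture}
\caption{The tree $M_k$: a path $\rho\,a\,b\,a'$ of weight $0$ carries three copies of $M_{k-1}$. Black vertices have weight $-1$, white vertices have weight $+1$.}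
\label{fig:gadget}
\end{figure}

For $k\ge1$ the root has degree $1$, the vertices $a,b,a'$ have degrees $3,2,3$, and the root of each copy gains one edge; by induction $\Delta(M_k)=3$. The gadget has weight $0$, so $w(M_k)=3w(M_{k-1})=3^k$. From $|M_0|=1$ and $|M_k|=4+3|M_{k-1}|$ we get $|M_k|=3^{k+1}-2$.

Unfolding the recursion, for each $0\le j\le k$ the tree $M_k$ contains $3^{k-j}$ disjoint \emph{canonical copies} of $M_j$. A vertex $v$ has \emph{level} $\ell(v)=l\ge1$ if it lies in the gadget of a canonical copy of $M_l$, and level $0$ if it is a canonical copy of $M_0$; for $k\ge1$ the vertices of level $0$ are leaves. For fixed $j$, the canonical copies of $M_j$ cover exactly the vertices of level at most $j$, and the other vertices form the gadgets of level greater than $j$. Let $D(v)$ be the set of descendants of $v$ in the rooted tree $M_k$, including $v$. A canonical copy contains all descendants of its vertices, and $v$ lies in a canonical copy of $M_{\ell(v)}$, so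
\begin{equation}\label{eq:descendants}
|D(v)|<3^{\ell(v)+1}.
\end{equation}

\begin{example}\label{ex:mtwo}
The tree $M_2$ has $25$ vertices, weight $9$, and no balancing vertex. Suppose first that $v$ has level $2$. The three copies of $M_1$ are intact, so they contribute $\pm3\pm3\pm3$, an odd multiple of $3$. The gadget minus $v$ consists of paths with three vertices in total, exactly one of odd order, so it contributes $\pm1$. The sum is nonzero: scale $1$ is undisturbed. Suppose next that $v$ lies in a copy of $M_1$. According as $v$ is the vertex $\rho,a,b,a'$ of that copy or a leaf, the components of $M_2-v$ have weights $(6,2)$, $(7,2,1)$, $(7,1)$, $(8,1,1)$ or $(8)$: the smaller entries are the weights of the subtrees below $v$, and the total is $9-w(v)$. The first entry dominates: scale $2$ is disturbed too little. Hence $M_2\not\subseteq K_{12,12,1}$.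
\end{example}

The next lemma carries out this computation for an arbitrary set of deleted vertices and an arbitrary scale.

\begin{lemma}\label{lem:scale}
Let $S\subseteq V(M_k)$, and let $\varphi\colon V(M_k)\to\{-1,0,1\}$ vanish exactly on $S$ and be constant on each connected subgraph of $M_k-S$. Then for every $0\le j\le k$,
\[
\Big|\sum_{v\in M_k}\varphi(v)w(v)\Big|\ \ge\ 3^j-3|S|-6\sum_{v\in S,\ \ell(v)\le j}3^{\ell(v)} .
\]
\end{lemma}

\begin{proof}
We split the sum into the canonical copies of $M_j$ and the gadgets of level greater than $j$.

\emph{Copies.} Let $Q$ be a canonical copy of $M_j$ with root $\rho_Q$. Put $\varepsilon_Q=\varphi(\rho_Q)$ if $\rho_Q\notin S$ and $\varepsilon_Q=1$ otherwise, so $\varepsilon_Q=\pm1$ in all cases. Let $y\in Q$ lie in no set $D(v)$ with $v\in S\cap Q$. Every vertex $v$ on the path from $\rho_Q$ to $y$ lies in $Q$ and has $y\in D(v)$, so this path avoids $S$ and $\varphi(y)=\varepsilon_Q$. On the other vertices of $Q$ we have $|\varphi-\varepsilon_Q|\le2$. Since $w(Q)=3^j$, inequality \eqref{eq:descendants} gives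
\[
\Big|\sum_{y\in Q}\varphi(y)w(y)-\varepsilon_Q3^j\Big|=\Big|\sum_{y\in Q}(\varphi(y)-\varepsilon_Q)w(y)\Big|\le2\sum_{v\in S\cap Q}|D(v)|\le6\sum_{v\in S\cap Q}3^{\ell(v)} .
\]
Summed over all $Q$, the right-hand sides give $6\sum_{v\in S,\,\ell(v)\le j}3^{\ell(v)}$.

\emph{Gadgets.} A gadget disjoint from $S$ is connected and has weight $0$, so it contributes $0$. A gadget that meets $S$ has at most three vertices outside $S$ and contributes at most $3$ in absolute value. At most $|S|$ gadgets meet $S$, so the gadgets contribute at most $3|S|$ in absolute value.

\emph{Parity.} The number $3^{k-j}$ of copies is odd, so $\sum_Q\varepsilon_Q$ is an odd integer and $\big|\sum_Q\varepsilon_Q3^j\big|\ge3^j$. The triangle inequality gives the claim.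
\end{proof}

The parity step is where three copies are needed: with two copies per gadget the signs $\varepsilon_Q$ could cancel.

\begin{proof}[Proof of Theorem~\ref{thm:second}]
Let $k=10t+1$, so $|M_k|=3^{10t+2}-2<n$. Let $T$ be obtained from $M_k$ by joining a vertex of level $0$ to one end of a new path $L$ on $n-|M_k|$ vertices. That vertex was a leaf, so $\Delta(T)=3$, and $T$ has $n$ vertices. The tree depends on $t$ and $n$ only. Extend the bipartition and the weight from $M_k$ to $T$; levels and the sets $D(v)$ refer to $M_k$ alone.

Let $m$ be even with $m<n\le m+t$. We claim that $T\not\subseteq K_{m/2,m/2,t}$. Otherwise $V(T)$ has a partition into independent sets with $|X|,|Y|\le m/2$ and $|Z|\le t$. Then $|X|+|Y|\ge n-t$, so $|X|-|Y|=2|X|-(|X|+|Y|)\le m-n+t$, and the same holds with $X$ and $Y$ exchanged. Since $n>m$,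
\[
\big||X|-|Y|\big|\le t-1 .
\]
Let $\varphi$ be as in Lemma~\ref{lem:signs}(a). The path $L$ can absorb only a little imbalance: $L-Z$ has at most $t+1$ components, each is a path of weight in $\{-1,0,1\}$, and $\varphi$ is constant on each, so $\big|\sum_{v\in L}\varphi(v)w(v)\big|\le t+1$. By \eqref{eq:difference},
\[
\Big|\sum_{v\in M_k}\varphi(v)w(v)\Big|\le(t-1)+(t+1)=2t .
\]
Let $S=Z\cap V(M_k)$, so $|S|\le t$. Lemma~\ref{lem:scale}, divided by $3^j$, gives for every $0\le j\le k$
\begin{equation}\label{eq:scale}
1\le\frac{5t}{3^j}+6\sum_{v\in S,\ \ell(v)\le j}3^{\ell(v)-j}.
\end{equation}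
No single $j$ gives a contradiction, since $S$ may contain a vertex of level $j$. But a vertex $v\in S$ does not appear for $j<\ell(v)$, and its term decays geometrically for $j\ge\ell(v)$, so its total contribution over all scales is at most $6\sum_{j\ge\ell(v)}3^{\ell(v)-j}=6\cdot\frac32=9$. We therefore sum \eqref{eq:scale} over $j=2,\dots,k$, starting at $2$ to make $\sum_{j\ge2}3^{-j}=\frac16$ small:
\[
10t=k-1\le\tfrac56t+9|S|\le\tfrac{59}{6}\,t<10t .
\]
This contradiction proves the claim.

The condition $n\le m+t$ gives $m\ge n-t\ge3^{10t+2}-t$, hence $m\ge4$ and $m\ge 2t$, so Lemma~\ref{lem:construction} yields $R(T,W_m)\ge m+n+t$. The same condition gives $m+n+t\ge2n$.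
\end{proof}

\section{Logarithmically many deletions suffice}\label{sec:log}

It remains to prove Proposition~\ref{prop:limits}(b). The plan is to list the vertices in some order and swap the two colors on all vertices after a cut point. As the cut point moves through the list, the difference of the class sizes moves in steps of $2$ from a negative to a positive value, so some cut point balances the classes. The edges that cross the cut then join vertices of the same color, and one end of each must be deleted. So we need an order in which every cut is crossed by few edges.

Recall that the \emph{depth-first preorder} of a rooted tree, for a chosen order of the children of each vertex, lists the root and then, recursively, the subtrees of its children one after the other. With $D(u)$ the set of descendants of $u$, including $u$, each $D(u)$ is an interval of this list whose first element is $u$. The order of the children matters. If each vertex of a long path carries a pendant leaf and the leaves are visited last, the cut at the end of the path is crossed by all pendant edges. Visiting the larger subtree last avoids this.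

\begin{proof}[Proof of Proposition~\ref{prop:limits}(b)]
Let $|A|\le|B|$ and $d=w(T)$, an odd positive integer because $n$ is odd. Root $T$ at a leaf; since $\Delta(T)\le3$, every vertex has at most two children. Let $v_1,\dots,v_n$ be a depth-first preorder in which a child with the largest subtree is visited last.

\emph{The cut.} Let $V=V(T)$, $P_i=\{v_1,\dots,v_i\}$ and $h(i)=w(P_i)-w(V\setminus P_i)=2w(P_i)-d$. All values of $h$ are odd, $h(i)-h(i-1)=\pm2$, $h(0)=-d\le-1$ and $h(n)=d\ge1$. For the smallest $i$ with $h(i)\ge1$ we have $h(i-1)\le-1$, hence $h(i)=1$. Fix this $i$ and write $P=P_i$.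

\emph{Crossing edges.} Consider an edge between $P$ and $V\setminus P$. A parent precedes its children, so the edge joins some $u\in P$ to a child $u''\notin P$. The interval $D(u)$ starts in $P$ and contains $u''$, which comes after $v_i$, so $v_i\in D(u)$. If $u=v_i$, there are at most two such edges. Otherwise $u$ is a proper ancestor of $v_i$; let $u'$ be the child of $u$ with $v_i\in D(u')$. Then $u'\in P$, so $u'$ and $u''$ are the two children of $u$, and $u''$ is visited last. Hence $u$ has exactly one child outside $P$, and $|D(u')|\le|D(u'')|$ gives $|D(u')|\le|D(u)|/2$. Let $u_1,\dots,u_s$ be the proper ancestors of $v_i$ that arise in this way, listed from the root downward. Since $D(u_{j+1})\subseteq D(u_j')$, we get $|D(u_{j+1})|\le|D(u_j)|/2$, and therefore $1\le|D(u_s')|\le n/2^s$. So $s\le\lfloor\log_2n\rfloor$, and at most $\lfloor\log_2n\rfloor+2$ edges cross the cut. Let $S_0$ be the set of their ends in $B$. Choosing all ends in one class keeps the deleted set independent.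

\emph{The partition.} Let
\[
X=(B\cap P)\cup(A\setminus P),\qquad Y=(A\cap P)\cup(B\setminus P).
\]
Then $|X|-|Y|=h(i)=1$ and $|X|+|Y|=m+1$, so $|X|=m/2+1$ and $|Y|=m/2$. One more vertex has to leave $X$, and it should lie in $B$. If $X\subseteq A$, then $|A|\ge m/2+1>n/2$, contrary to $|A|\le|B|$. So there is $y\in X\cap B$. Let $Z=S_0\cup\{y\}$. Then $Z\subseteq B$ is independent, $|Z|\le\lfloor\log_2n\rfloor+3\le t$, and $|X\setminus Z|,|Y\setminus Z|\le m/2$. An edge inside $P$ joins $B\cap P\subseteq X$ to $A\cap P\subseteq Y$, an edge inside $V\setminus P$ joins $A\setminus P\subseteq X$ to $B\setminus P\subseteq Y$, and a crossing edge has an end in $Z$. Hence $X\setminus Z$ and $Y\setminus Z$ are independent, and $T\subseteq K_{m/2,m/2,t}$.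
\end{proof}

Consequently, for $n=m+1$ and $\Delta(T)\le3$, Lemma~\ref{lem:construction} applies only with $t\le\lfloor\log_2n\rfloor+2$, and the lower bound that it gives exceeds $2n-1$ by at most this amount.

\begin{thebibliography}{9}
\bibitem{HB} Yusuf Hafidh and Edy Tri Baskoro, \emph{The Ramsey Number for Tree Versus Wheel with Odd Order}, arXiv:1912.05772 (2019).
\end{thebibliography}
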